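# Linear recurrences and the $\beta$- and $\gamma$-invariants of three-component links

## 1. Fibonacci numbers on a genus one surface

Take a disc with two interlaced bands attached, so that the result is a surface $G$ of genus one with one boundary circle $K$. Let $a_1,a_2$ be the core curves, oriented so that $a_1\cdot a_2=1$ on $G$. Embed $G$ in $S^3$ in such a way that the linking numbers $\mathrm{lk}(a_i,a_j^+)$, where $a_j^+$ is $a_j$ pushed off $G$ in the positive normal direction, are
$$\begin{pmatrix}\mathrm{lk}(a_1,a_1^+)&\mathrm{lk}(a_1,a_2^+)\\ \mathrm{lk}(a_2,a_1^+)&\mathrm{lk}(a_2,a_2^+)\end{pmatrix}=\begin{pmatrix}1&0\\1&-1\end{pmatrix}.$$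
Lemma 1 below produces such an embedding. (One can take $K$ to be the figure-eight knot, but only the matrix matters.)

Put $L_1=K$. Let $L_2$ be a small circle around the second band with $\mathrm{lk}(a_1,L_2)=0$, $\mathrm{lk}(a_2,L_2)=1$, and let $L_3$ be a small circle around the first band with $\mathrm{lk}(a_1,L_3)=1$, $\mathrm{lk}(a_2,L_3)=0$. Both are disjoint from $G$, and $\mathrm{lk}(L_2,L_3)=0$.

The circle $L_2$ bounds a surface $F$ that misses $K$: the obvious small disc meets $K$ in two points of opposite sign, and we replace two small discs around these points by a tube running along $K$. The intersection $D=G\cap F$ is then a closed curve on $G$. We need not draw it. If $c$ is a curve on $G$, then $\mathrm{lk}(c,L_2)=c\cdot F$, the crossings of $c$ with $F$ lie on $D$, and so $\mathrm{lk}(c,L_2)=\pm c\cdot D$ with a sign that depends only on how we agree to orient $D$. In this section we orient it so that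
$$\mathrm{lk}(c,L_2)=-\,c\cdot D .$$
If $D$ is homologous to $xa_1+ya_2$, then $-a_1\cdot D=-y$ and $-a_2\cdot D=x$. So a curve $C$ off $G$ with $\mathrm{lk}(a_1,C)=\lambda_1$, $\mathrm{lk}(a_2,C)=\lambda_2$ gives
$$D=\lambda_2a_1-\lambda_1a_2 .$$
For $L_2$ we get $D=a_1$. Now push $D$ off $G$ and repeat. For $D=xa_1+ya_2$ the matrix gives $\mathrm{lk}(a_1,D^+)=x$ and $\mathrm{lk}(a_2,D^+)=x-y$, so the next curve is $(x-y)a_1-xa_2$. Starting at $(x,y)=(1,0)$ we obtain
$$(1,0),\ (1,-1),\ (2,-1),\ (3,-2),\ (5,-3),\ \dots$$
Call these curves $D^1,D^2,\dots$. Two kinds of numbers can be read off.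

First, $\mathrm{lk}(D^k,L_3)$ is the coordinate $x$, which gives $1,1,2,3,5,\dots$, the Fibonacci numbers. Second, $\mathrm{lk}(D^k,(D^k)^+)=x^2+xy-y^2$, which gives $1,-1,1,-1,\dots$: under $(x,y)\mapsto(x-y,-x)$ the form $x^2+xy-y^2$ becomes $(x-y)^2-x(x-y)-x^2=-(x^2+xy-y^2)$. If we start from $L_3$ instead, the first curve is $-a_2$, that is $(0,-1)$, the next is $(1,0)$, and the self-linkings are $-1,1,-1,\dots$.

So this link carries three integer sequences: $(1,-1,1,\dots)$, $(-1,1,-1,\dots)$ and $(1,1,2,3,5,\dots)$. All three came out of one $2\times2$ matrix. Which sequences can stand in each of the three places, if we may choose the link and the surface? And how strongly are the three tied to each other?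

## 2. Derivatives, the $\beta$- and $\gamma$-invariants, and the theorems

All links are oriented links in $S^3$. A Seifert surface is compact, connected and oriented. For a closed $1$-manifold $x$ in the interior of a Seifert surface $G$, $x^+$ is its push-off in the positive normal direction $\nu_G$, where a positive frame of $G$ followed by $\nu_G$ is positive in $S^3$. We use $\mathrm{lk}(x,\partial F)=x\cdot F$ and the symmetry of $\mathrm{lk}$.

**Definition (derivative).** Let $G$ be a Seifert surface of a knot $K$, and $C$ an oriented closed $1$-manifold disjoint from $G$; then $\mathrm{lk}(K,C)=0$. Choose an oriented surface $F$ with $\partial F=C$, disjoint from $K$ and transverse to $G$. The derivative of $C$ with respect to $G$ is $D_G(C):=G\cap F$, an oriented closed $1$-manifold in the interior of $G$. Its push-off $D_G(C)^+$ is again disjoint from $G$, so we may iterate: $D^1_G(C)=D_G(C)$ and $D_G^{i+1}(C)=D_G\bigl((D_G^i(C))^+\bigr)$.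

The orientation of $G\cap F$ follows a fixed convention; there are two possible ones, and Section 1 used one of them.

**Definition ($\beta$-invariants, Cochran).** Let $(K,J)$ be a $2$-component link with $\mathrm{lk}(K,J)=0$ and $G$ a Seifert surface for $K$ disjoint from $J$. Put
$$\beta^i(K,J)=\mathrm{lk}\bigl(D_G^i(J),(D_G^i(J))^+\bigr),\qquad \beta(K,J)=(\beta^1(K,J),\beta^2(K,J),\dots)\in\mathbb Z^\infty .$$

We use the fact that these integers do not depend on the choices made. In general $\beta(K,J)\ne\beta(J,K)$.

**Definition ($\gamma$-invariants).** Let $L=(L_1,L_2,L_3)$ satisfy $\mathrm{lk}(L_1,L_2)=\mathrm{lk}(L_1,L_3)=0$, with no condition on $\mathrm{lk}(L_2,L_3)$, and let $G$ be a Seifert surface for $L_1$ disjoint from $L_2\cup L_3$. Put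
$$\gamma^k(L_1,L_2,L_3,G)=\mathrm{lk}\bigl(D_G^k(L_2),L_3\bigr),\qquad \gamma(L_1,L_2,L_3,G)=(\gamma^1,\gamma^2,\dots).$$

This depends on $L$ and $G$ but not on the other choices, as formula (4) below makes visible. In Section 1, $\beta(L_1,L_2)=(1,-1,1,\dots)$, $\beta(L_1,L_3)=(-1,1,-1,\dots)$, and $\gamma$ is the Fibonacci sequence.

**Definition (recurrent sequence).** An integer sequence $a=(a_1,a_2,\dots)$ is recurrent if there are $n\ge1$ and $r_1,\dots,r_n\in\mathbb Z$ with $a_{k+n}=r_1a_{k+n-1}+\dots+r_na_k$ for all $k\ge1$. Then $z^n-r_1z^{n-1}-\dots-r_n$ is called a characteristic polynomial of $a$.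

The sequence $a_k=k$ is recurrent with characteristic polynomial $(z-1)^2$. The sequence $k!$ is not recurrent, because a recurrence bounds $|a_k|$ by $M\rho^k$ for some constants $M,\rho$. The indicator sequence of the squares is not recurrent either: a bounded integer sequence with a recurrence has only finitely many possible windows $(a_k,\dots,a_{k+n-1})$, each of which determines the next, so it is eventually periodic, and the squares are not.

The problem, posed in Christopher W. Davis, JungHwan Park, "Lifting Milnor Invariants for 3-Component Links", arXiv:2605.23086 (2026), is to determine the triples $(\beta(L_1,L_2),\beta(L_1,L_3),\gamma(L_1,L_2,L_3,G))$ realized by a $3$-component link $L$ with distinguished component $L_1$ and $\mathrm{lk}(L_1,L_2)=\mathrm{lk}(L_1,L_3)=0$, together with a Seifert surface $G$ for $L_1$ disjoint from $L_2\cup L_3$. For $2$-component links, the pairs $(\beta(L_1,L_2),\beta(L_2,L_1))$ that arise are known precisely, by a result of Jin.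

**Theorem A.** A triple $(b,b',c)$ of integer sequences equals $(\beta(L_1,L_2),\beta(L_1,L_3),\gamma(L_1,L_2,L_3,G))$ for some $(L,G)$ as in the problem if and only if each of $b,b',c$ is recurrent (equivalently, has a rational generating function). There is no relation between the three sequences. Moreover $\mathrm{lk}(L_2,L_3)$ can be prescribed arbitrarily, and $L_1$ can be taken algebraically slice.

Recall that a knot is algebraically slice if it has a Seifert surface $G$ whose form $\mathrm{lk}(c,d^+)$ vanishes on a direct summand of half rank of $H_1(G)$.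

**Theorem B.** Let $m\ge2$. Let sequences $b_j,\hat b_j$ $(2\le j\le m)$, sequences $c_{ij}$ and integers $\ell_{ij}$ $(2\le i<j\le m)$ be given. There exist a link $(L_1,\dots,L_m)$ with $\mathrm{lk}(L_1,L_j)=0$ and a Seifert surface $G$ of $L_1$ disjoint from the other components with
$$\beta(L_1,L_j)=b_j,\quad \beta(L_j,L_1)=\hat b_j,\quad \gamma(L_1,L_i,L_j,G)=c_{ij}\ (i<j),\quad \mathrm{lk}(L_i,L_j)=\ell_{ij}\ (i<j)$$
if and only if all the sequences are recurrent and $b_{j,1}=\hat b_{j,1}$ for all $j$.

The case $m=2$ is Jin's theorem. Two questions about $\gamma$ remain: what happens when the second and third component are exchanged, and how $\gamma$ depends on $G$.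

**Proposition C.** There is a sign $\delta=\pm1$, depending only on the orientation convention for $G\cap F$, such that with
$$\Gamma_{ij,G}(y)=\mathrm{lk}(L_i,L_j)+\sum_{k\ge1}\delta^k\gamma^k(L_1,L_i,L_j,G)\,y^k$$
the following holds.

1. $\Gamma_{ji,G}(y)=\Gamma_{ij,G}\bigl(\tfrac{-y}{1-y}\bigr)$. So $\gamma(L_1,L_j,L_i,G)$ is determined by $\gamma(L_1,L_i,L_j,G)$ (together with $\mathrm{lk}(L_i,L_j)$, which is the constant term on both sides).
2. If $G,G'$ are Seifert surfaces of $L_1$ disjoint from $L_i\cup L_j$, then $\Gamma_{ij,G'}=(1-y)^s\,\Gamma_{ij,G}$ for some $s\in\mathbb Z$. For fixed $L$ and $G$, every $s\in\mathbb Z$ occurs.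

## 3. Recurrent means rational generating function

The word "equivalently" in Theorem A is a classical lemma of Fatou. If $a$ is recurrent with coefficients $r_i$, multiply $\sum a_kx^k$ by $1-r_1x-\dots-r_nx^n$; the product is a polynomial, so the series is rational.

Conversely, let $\sum_{k\ge1}a_kx^k=P/Q$ with $P,Q$ coprime in $\mathbb Q[x]$ and $Q\in\mathbb Z[x]$ primitive. Then $P=Q\sum a_kx^k$ has integer coefficients, so $P\in\mathbb Z[x]$. By coprimality and clearing denominators there are $U,V\in\mathbb Z[x]$ with $UP+VQ=m$ for some nonzero integer $m$. Put $h=U\sum a_kx^k+V\in\mathbb Z[[x]]$; then $Qh=m$. Suppose a prime $p$ divides $m$. Modulo $p$ we have $Qh=0$ in the domain $\mathbb F_p[[x]]$, and $Q\not\equiv0$ because $Q$ is primitive; hence $p\mid h$, and we may divide $h$ and $m$ by $p$. Repeating, we reach $Qh'=\pm1$ with $h'\in\mathbb Z[[x]]$, so $Q(0)=\pm1$. Let $n=\max(1,\deg P,\deg Q)$ and $Q=\sum_j Q_jx^j$. For $k\ge1$ the coefficient of $x^{k+n}$ in $Q\sum a_kx^k=P$ gives $\sum_{j=0}^{\deg Q}Q_ja_{k+n-j}=0$, and $Q_0=\pm1$. This is a monic integer recurrence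 of order $n$, valid for all $k\ge1$.

Sums and differences of rational functions are rational, so sums and differences of recurrent sequences are recurrent.

## 4. One endomorphism behind all the invariants

Let $G$ be a Seifert surface of a knot $K$, and $A=H_1(G)$. As $G$ is connected with one boundary circle, the intersection form $c\cdot d$ on $A$ is unimodular. By Alexander duality the map $H_1(S^3\setminus G)\to\mathrm{Hom}(A,\mathbb Z)$, $C\mapsto\mathrm{lk}(\cdot,C)$, is an isomorphism. Put
$$\theta(c,d)=\mathrm{lk}(c,d^+),\qquad S(c,d)=\theta(c,d)-\theta(d,c).$$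

**Step 1: $S$ is minus the intersection form.** This fixes the signs. We have $\theta(d,c)=\mathrm{lk}(d,c^+)=\mathrm{lk}(d^-,c)=\mathrm{lk}(c,d^-)$, so $S(c,d)=\mathrm{lk}(c,d^+-d^-)$. The annulus $\Sigma=[-1,1]\times d$, oriented by $(\nu_G,d)$, has boundary $d^+-d^-$ (outward normal first), so $S(c,d)=c\cdot\Sigma$. At a crossing of $c$ and $d$ the frame $(c,\nu_G,d)$ is opposite to $(c,d,\nu_G)$, whose sign is that of $c\cdot d$. Hence $S(c,d)=-\,c\cdot d$, and $S$ is alternating and unimodular.

**Step 2: a derivative is determined by linking numbers.** Let $D=D_G(C)=G\cap F$ and let $c$ be a curve on $G$. Then $\mathrm{lk}(c,C)=c\cdot F$, and the crossings of $c$ with $F$ lie on $D$. To compare signs, use local coordinates with $G=(e_1,e_2)$, $\nu_G=e_3$, $F=(e_2,\varepsilon e_3)$ and $D=\tau e_2$, where $\varepsilon,\tau=\pm1$. A curve in direction $e_1$ has $c\cdot F=\varepsilon$ and $c\cdot D=\tau$. So $c\cdot F=\varepsilon_0\,c\cdot D$ with $\varepsilon_0=\varepsilon\tau$, and $\varepsilon_0$ is constant: it depends only on the convention that orients $G\cap F$. Put $\delta=-\varepsilon_0$.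 By Step 1,
$$\mathrm{lk}(c,C)=\delta\,S(c,[D_G(C)])\qquad(c\in A).\tag{1}$$
As $S$ is unimodular, (1) determines the class $[D_G(C)]$. In Section 1 we had $\varepsilon_0=-1$, so $\delta=1$.

**Step 3: the endomorphism $N$.** We encode the push-off. Since $S$ is unimodular, there is a unique $N\in\mathrm{End}(A)$ with $\theta(c,d)=S(c,Nd)$. Then $S(c,d)=S(c,Nd)-S(d,Nc)=S(c,Nd)+S(Nc,d)$, so with adjoints taken with respect to $S$, i.e. $S(Mc,d)=S(c,M^*d)$,
$$N+N^*=1.\tag{2}$$
Put $X=N(1-N)=NN^*$; then $X=X^*$, and $N,N^*,X$ commute. In Section 1, $N(x,y)=(x-y,-x)$.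

**Step 4: formulas for $\beta$ and $\gamma$.** Let $d=[D_G(C)]$, and temporarily write $d^{(i)}=[D^i_G(C)]$. Apply (1) to $(D_G^i(C))^+$: for all $c\in A$,
$$S(c,Nd^{(i)})=\theta(c,d^{(i)})=\mathrm{lk}\bigl(c,(D_G^i(C))^+\bigr)=\delta S(c,d^{(i+1)}).$$
So $d^{(i+1)}=\delta Nd^{(i)}$, and $d^{(i)}=\delta^{i-1}N^{i-1}d$. If $C=J$ is a knot, then
$$\beta^k(K,J)=\theta(d^{(k)},d^{(k)})=S(N^{k-1}d,N^kd)=S(d,(1-N)^{k-1}N^kd)=S(d,X^{k-1}Nd).\tag{3}$$
For $L_i,L_j\subset S^3\setminus G$ put $d_i=[D_G(L_i)]$ and $d_j=[D_G(L_j)]$; from now on subscripts index components. By (1) with $c=D_G^k(L_i)$ and $C=L_j$,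
$$\gamma^k(K,L_i,L_j,G)=\mathrm{lk}(D^k_G(L_i),L_j)=\delta^kS(N^{k-1}d_i,d_j).\tag{4}$$

**Step 5: necessity in Theorem A.** By Cayley–Hamilton, $X$ is a root of the monic integer polynomial $\det(z-X)$, so (3) is a recurrent sequence. In the same way $\delta^k\gamma^k$ is recurrent with characteristic polynomial $\det(z-N)$; replacing each coefficient $r_i$ by $\delta^ir_i$ gives a recurrence for $\gamma^k$. If $A=0$, all sequences vanish, and the zero sequence is recurrent. This proves the "only if" part. $\square$

## 5. Where small surfaces and small lattices stop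

Let $G$ have genus one. In a symplectic basis of a rank two lattice, $N^*$ is the adjugate of $N$, so $X=NN^*=\det N=:r$, which is also the determinant of the Seifert matrix. Then (3) and (4) say
$$\beta^k(L_1,L_j)=r^{k-1}\theta(d_j,d_j),\qquad \delta^k\gamma^k\ \text{has characteristic polynomial}\ z^2-z+r. \tag{5}$$
Both $\beta$-sequences are geometric with the same ratio, and this ratio also governs $\gamma$. In Section 1, $r=-1$. So genus one cannot even give $\beta=(1,2,3,\dots)$, and it ties the three sequences together. Larger genus is needed, and since all invariants still come from one $N$, we must explain why no relation survives.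

The formulas suggest working backwards: choose a lattice $A$ with $S$ and $N$, choose classes $d_j$, and realize them geometrically. The easiest supply of lattices satisfying (2) is the following.

**Definition (hyperbolic triple).** For a finitely generated free abelian group $P$ with endomorphism $n$, let $\mathcal H(P,n)=(A,S,N)$ with $A=P\oplus P^*$, where $P^*=\mathrm{Hom}(P,\mathbb Z)$, and for $p,q\in P$, $f,h\in P^*$
$$S(p+f,q+h)=h(p)-f(q),\qquad N(p+f)=np+f\circ(1-n).$$

The form $S$ is alternating and unimodular. Condition (2) asks that $S(Nu,w)+S(u,Nw)=S(u,w)$ for all $u,w\in A$. For $u=p\in P$ and $w=h\in P^*$ the left side is $h(np)+h((1-n)p)=h(p)=S(p,h)$. The case $u\in P^*$, $w\in P$ follows because both sides are antisymmetric. If $u,w$ lie both in $P$ or both in $P^*$, all terms vanish, since $P$ and $P^*$ are isotropic and $N$-invariant. Moreover $\theta(p,q)=S(p,nq)=0$ on $P$, which is a direct summand of half rank. On $P^*$, $N$ acts as precomposition with $1-n$ and $1-N$ as precomposition with $n$. So with $x=n(1-n)$, $X$ is $x$ on $P$ and precomposition with $x$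 on $P^*$, and
$$S\bigl(p+f,\,X^{k-1}N(p+f)\bigr)=f\bigl((1-n)x^{k-1}p\bigr)-f\bigl(nx^{k-1}p\bigr)=f\bigl((1-2n)x^{k-1}p\bigr).\tag{6}$$

Elements of $P$ alone or of $P^*$ alone give $\beta=0$, so $d$ must mix the two. The sensible first attempt at a geometric sequence $b_k=\rho^{k-1}$ with $\rho\ne0$ is $P=\mathbb Z$, $n=\nu\in\mathbb Z$. Then (6) reads $fp\,(1-2\nu)\,(\nu(1-\nu))^{k-1}$ with integers $f,p$. The term $k=1$ requires $fp(1-2\nu)=1$, so $1-2\nu=\pm1$ and $\nu\in\{0,1\}$. But then $\nu(1-\nu)=0$ and the second term is $0\neq\rho$. The attempt stops at the factor $1-2n$, which is not invertible. There is a second obstacle: for $\rho=1$ the equation $\nu(1-\nu)=1$ has no integer solution, so the eigenvalue of $X$ that we want does not come from an integer $N$ of rank one.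

Both obstacles disappear together if we prescribe $x=y$ first and adjoin a root $z$ of $z(1-z)=y$ formally. Then the elements $y^i$ and $y^iz$ are independent, so $f$ can be chosen to vanish on all $y^iz$, and the term $-2f(n\,\cdot)$ is gone. As for the tie between the sequences: an orthogonal sum of triples has its own $N$ on each summand, so we can give each prescribed sequence a summand of its own.

## 6. The blocks

**Block $A(c)$: producing $\gamma$ without $\beta$.** Let $c$ be such that $(\delta^kc_k)$ is recurrent with characteristic polynomial $f$. Put $P=\mathbb Z[z]/(f)$, $n$ = multiplication by $z$, and let $A(c)=\mathcal H(P,n)$. Let $g\in P^*$ have $g(z^{k-1})=\delta^kc_k$ for $1\le k\le\deg f$. Since $f(z)z^{k-1}=0$ in $P$, the sequence $g(z^{k-1})$ satisfies the recurrence, so $g(z^{k-1})=\delta^kc_k$ for all $k\ge1$. With $u=1\in P$,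
$$\delta^kS(N^{k-1}u,g)=\delta^kg(z^{k-1})=c_k,\qquad S(u,X^{k-1}Nu)=0=S(g,X^{k-1}Ng),\tag{7}$$
the last two because $P$ and $P^*$ are isotropic and $N$-invariant.

For example, with $\delta=1$ and $c_k=k$ take $f=(z-1)^2$, $g(1)=1$, $g(z)=2$; then $g(z^2)=g(2z-1)=3$.

**Block $B(b)$: producing $\beta$.** Let $b$ be recurrent with characteristic polynomial $q(y)$ of degree $n_0$. Put $R=\mathbb Z[y]/(q)$ and $P=R[z]/(z^2-z+y)$, free with basis $y^i,\,y^iz$ $(0\le i<n_0)$. Let $n$ = multiplication by $z$ and $B(b)=\mathcal H(P,n)$. Then $z(1-z)=y$, so $X$ is multiplication by $y$ on $P$ and precomposition with $y$ on $P^*$. Let $g\in P^*$ have $g(y^i)=b_{i+1}$ and $g(y^iz)=0$ for $0\le i<n_0$; as $q(y)=0$ in $P$, the recurrence gives the same formulas for all $i\ge0$. Let $v=1+g\in P\oplus P^*$. By (6),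
$$S(v,X^{k-1}Nv)=g(y^{k-1})-2g(y^{k-1}z)=b_k.\tag{8}$$
Since $1$ is part of a basis of $P$, the element $v$ is primitive.

For $b=(1,-2,4,\dots)$, which the first attempt missed, $q=y+2$, $P=\mathbb Z[z]/(z^2-z-2)$, $g(1)=1$, $g(z)=0$, and $g(y^{k-1})=(-2)^{k-1}$. The polynomial $z^2-z-2=(z-2)(z+1)$ splits, but what matters is that $P$ has rank two with $1,z$ as a basis.

**Lemma 2.** Given recurrent $b_j$ $(2\le j\le m)$ and $c_{ij}$ $(2\le i<j\le m)$, there are a free abelian group $A$ of finite rank, an alternating unimodular form $S$ on $A$, an $N\in\mathrm{End}(A)$ satisfying (2), and primitive $d_2,\dots,d_m\in A$ with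
$$S(d_j,X^{k-1}Nd_j)=b_{j,k},\qquad \delta^kS(N^{k-1}d_i,d_j)=c_{ij,k}\quad(i<j,\ k\ge1),$$
and $\theta=S(\cdot,N\cdot)$ vanishes on a direct summand of half rank.

*Proof.* Let $A=\bigoplus_jB(b_j)\oplus\bigoplus_{i<j}A(c_{ij})$, an orthogonal sum, with distinguished elements $v_j\in B(b_j)$ and $u_{ij},g_{ij}\in A(c_{ij})$. Put
$$d_j=v_j+\sum_{k>j}u_{jk}+\sum_{i<j}g_{ij}.$$
In the expression $S(d_j,X^{k-1}Nd_j)$ the summands do not interact; $v_j$ contributes $b_{j,k}$ by (8), and every $u_{jk}$ and $g_{ij}$ contributes $0$ by (7). Now let $i<j$. The element $d_i$ has components only in $B(b_i)$ and in those $A(c_{kl})$ with $i\in\{k,l\}$, and similarly for $d_j$. So the only summand in which both have nonzero components is $A(c_{ij})$, where the components are $u_{ij}$ (of $d_i$) and $g_{ij}$ (of $d_j$). By (7) the second formula holds. The element $d_j$ is primitive because its component $v_j$ is. Finally $\theta$ vanishes on the sum of the groups $P$ of all blocks. $\square$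

## 7. Realizing a Seifert form, and the proof of Theorem A

**Lemma 1 (realization of forms).** Let $A$ be free abelian of finite rank, $S$ an alternating unimodular form on $A$, and $N\in\mathrm{End}(A)$ with (2). Then there are a knot $K$, a Seifert surface $G$ of $K$ and an isomorphism $H_1(G)\cong A$ carrying $\theta$ to $S(\cdot,N\cdot)$.

*Proof (after Seifert).* Put $\theta(c,d)=S(c,Nd)$. By (2), $\theta(c,d)-\theta(d,c)=S(c,Nd)+S(Nc,d)=S(c,d)$. Choose a basis of $A$ in which $-S$ is the standard symplectic matrix $J_0$, and let $V$ be the matrix of $\theta$; then $V-V^T=-J_0$. A disc with $2g=\operatorname{rank}A$ bands attached in interlaced pairs is a surface with one boundary circle whose core curves have intersection matrix $J_0$. Embed it in $S^3$ in any way, and let $V_0$ be its Seifert matrix. By Step 1 of Section 4, $V_0-V_0^T=-J_0$. Hence $V-V_0$ is symmetric, and it is enough to change the embedding so as to add a prescribed symmetric integer matrix to $V_0$.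

A full twist in band $i$ changes $V_{ii}$ by $\pm1$, with the sign of the twist, and nothing else. For $i\neq j$, work in a diagram of the bands. By an isotopy, pull a flat finger of band $i$ over everything in its way until it lies across band $j$. The finger crosses band $j$ in two strands of opposite directions. Change one of these two crossings, passing that strand of band $i$ through band $j$. The core of band $i$ has there a crossing of sign $\varepsilon$ with the core of band $j$ and with its push-off, and likewise for its own push-off; the crossing change alters $V_{ij}$ and $V_{ji}$ both by $-\varepsilon$. Only crossings between bands $i$ and $j$ were changed, so no other entry changes. As the two strands have opposite $\varepsilon$, both signs are available. So every symmetric integer matrix can be added. $\square$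

For instance $A=\mathbb Z^2$ with $V=\begin{pmatrix}1&0\\1&-1\end{pmatrix}$ satisfies $V-V^T=-J_0$ for $J_0=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$; this is the surface of Section 1.

**Proof of sufficiency in Theorem A.** Let $b,b',c$ be recurrent.

**Step 1: algebra and surface.** Take $m=3$, $b_2=b$, $b_3=b'$, $c_{23}=c$ in Lemma 2; here $(\delta^kc_k)$ is recurrent since $c$ is. Let $L_1=K$ and $G$ come from Lemma 1 applied to this $(A,S,N)$.

**Step 2: the components $L_2,L_3$.** By Alexander duality there are classes in $H_1(S^3\setminus G)$ whose linking number with every $x\in A$ is $\delta S(x,d_j)$, for $j=2,3$. Since $S^3\setminus G$ is a connected $3$-manifold, these classes are represented by disjoint knots $L_2,L_3\subset S^3\setminus G$. Then $\mathrm{lk}(L_1,L_j)=0$ because $L_j\cap G=\emptyset$, and $[D_G(L_j)]=d_j$ by (1). Formulas (3), (4) and Lemma 2 give $\beta(L_1,L_2)=b$, $\beta(L_1,L_3)=b'$ and $\gamma(L_1,L_2,L_3,G)=c$.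

**Step 3: the linking number.** Band-sum $L_2$, along bands in $S^3\setminus G$ disjoint from the link, with small meridians of $L_3$, suitably oriented. Each meridian bounds a small disc missing $G$, so the class of $L_2$ in $H_1(S^3\setminus G)$ does not change, and neither do the three sequences, which depend only on $(A,S,N)$ and $d_2,d_3$. Each meridian changes $\mathrm{lk}(L_2,L_3)$ by $\pm1$, with the sign of our choice.

**Step 4: the knot $L_1$.** By the last clause of Lemma 2, $L_1$ is algebraically slice. Together with Section 3 and Step 5 of Section 4, this proves Theorem A. $\blacksquare$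

## 8. What the class in $S^3\setminus G$ does and does not control

Theorem B also prescribes $\beta(L_j,L_1)$. One entry is forced.

**Necessity in Theorem B.** All sequences are recurrent by Step 5 of Section 4, applied also to the links $(L_j,L_1)$. It remains to show $\beta^1(L_1,L_j)=\beta^1(L_j,L_1)$. Take transverse Seifert surfaces $G,F$ with $\partial G=L_1$, $\partial F=L_j$, $G\cap L_j=\emptyset=F\cap L_1$, and $D=G\cap F$. Then $D_G(L_j)$ and $D_F(L_1)$ are both $D$ up to orientation, and self-linking does not see the orientation. Along $D$ the normal fields $\nu_G,\nu_F$ are linearly independent modulo $TD$, since $G$ and $F$ are transverse. So $(1-t)\nu_G+t\nu_F$, $0\le t\le1$, is a homotopy through nowhere-zero normal fields of $D$, and the push-offs $D^{+G}$ and $D^{+F}$ are isotopic in the complement of $D$. Hence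
$$\beta^1(L_1,L_j)=\mathrm{lk}(D,D^{+G})=\mathrm{lk}(D,D^{+F})=\beta^1(L_j,L_1).\qquad\square\tag{9}$$

For sufficiency, one would first hope that the link in Section 7 can be used as it stands. It cannot: there $L_j$ was any knot in its class in $H_1(S^3\setminus G)$, and this class says nothing about a Seifert surface of $L_j$. So we first build $L_j$ together with a surface. Then we compute the error in $\beta(L_j,L_1)$ and correct it without disturbing $\beta(L_1,L_j)$ and $\gamma$.

## 9. A punctured torus through a curve on $G$

**Construction 3.** Let $G$ be a Seifert surface of $K$ and $d\in H_1(G)$ primitive. We build a knot $J$ off $G$ with $[D_G(J)]=d$, bounding a punctured torus $F$.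

The class $d$ is represented by a simple closed curve $D\subset\mathrm{int}\,G$: cap off $\partial G$ with a disc, use the corresponding fact for closed surfaces (Farb–Margalit, *A Primer on Mapping Class Groups*, Prop. 6.2), and isotope the curve off the disc. Let $T=D\times[-\eta,\eta]$ be a thin annulus normal to $G$ with $D=D\times0$. Since $G\cup T\simeq G$ and $H^2(G)=0$, Alexander duality shows that $S^3\setminus(G\cup T)$ is connected. Fix $p\in D$ and an embedded arc $\alpha$ from $(p,-\eta)$ to $(p,\eta)$ with interior disjoint from $G\cup T$. Let $F$ be $T$ together with a thin band along $\alpha$, twisted so that $F$ is orientable.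

The band joins the two boundary circles of the annulus, so $\partial F$ is connected, and $\chi(F)=-1$. So $F$ is a once-punctured torus, $F\cap G=D$ transversally, $F\cap K=\emptyset$, and $J:=\partial F$ is a knot disjoint from $G$. Its derivative is $D$ with one of its orientations; orient $F$ so that $[D_G(J)]=d$.

A full twist in the band changes neither $D$ nor $d$, hence not $\beta(K,J)$. But it changes the Seifert matrix of $F$ in one diagonal entry by $\pm1$, hence the determinant by $\pm\theta_F(D,D)$. We have $\theta_F(D,D)=\theta(d,d)$, by the comparison of push-offs that gave (9). So by (5), applied to $F$, the twist changes $\beta^2(J,K)$ by $\pm\theta(d,d)^2$. This shows concretely that the class $d$ does not determine $\beta(J,K)$ when $\theta(d,d)\neq0$.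

**(a) $S^3\setminus(G\cup F)$ is connected.** This will give room for bands. Mayer–Vietoris for $G\cup_DF$ reads
$$0\to H_2(G\cup F)\to H_1(D)\to H_1(G)\oplus H_1(F)\to H_1(G\cup F)\to0,$$
where the last zero holds because $D$ is connected. The map out of $H_1(D)$ is injective with primitive image, since $d$ is primitive in $H_1(G)$. So $H_2(G\cup F)=0$, $H_1(G\cup F)$ is free, and $H^2(G\cup F)=0$. By Alexander duality the complement is connected.

**(b) If $\theta(d,d)=0$, then $\alpha$ can be chosen so that $\beta(J,K)=0$.** Use $F$ as Seifert surface for $J$; it is disjoint from $K$, and $K$ bounds $G$. So $D_F(K)=F\cap G=\pm D$. A basis of $H_1(F)$ is $[D],[e]$ with $e=\alpha\cup(p\times[-\eta,\eta])$, and $e\cap G=\{p\}$. As $F$ is normal to $G$ along $D$, we can push $D$ off $F$ within $G$ and obtain $D_1=D^{+F}\subset G$, disjoint from $F$. As in (9),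
$$\mathrm{lk}(D,D_1)=\mathrm{lk}(D,D^{+G})=\theta(d,d)=0 .$$
So $\beta^1(J,K)=0$.

Next we arrange $\mathrm{lk}(e,D_1)=0$. We have $H_1(S^3\setminus(G\cup T))\cong\mathrm{Hom}(H_1(G\cup T),\mathbb Z)=\mathrm{Hom}(H_1(G),\mathbb Z)$, and $d$ is primitive. So for every integer $w$ there is a loop $\omega$ in $S^3\setminus(G\cup T)$ with $\mathrm{lk}(\omega,D_1)=\mathrm{lk}(\omega,D)=w$; the first equality holds because $D_1$ and $D$ are homologous in $G$. Insert $\omega$ into $\alpha$ and make the arc embedded by general position, keeping its interior off $G\cup T$. This changes $\mathrm{lk}(e,D_1)$ by $w$ and leaves $T$, $D$, $D_1$ as they were. Choose $w$ so that the result is $0$.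

Now $\mathrm{lk}(x,(D_F(K))^{+F})=0$ for all $x\in H_1(F)$. By (1) for $F$ and unimodularity, $[D_F^2(K)]=0$ in $H_1(F)$. By Step 4 of Section 4 all later derivatives are null-homologous in $F$, so $\beta^i(J,K)=0$ for all $i\ge2$ as well.

**Lemma 4.** If $h$ is recurrent with $h_1=0$, there are a link $(K,J)$ with $\mathrm{lk}(K,J)=0$, $\beta(K,J)=h$, $\beta(J,K)=0$, and Seifert surfaces $F_K$ of $K$ disjoint from $J$ and $F_J$ of $J$ disjoint from $K$, with $S^3\setminus(F_K\cup F_J)$ connected.

*Proof.* Apply Lemma 1 to $B(h)$ to get $K$ and $F_K:=G$. The class $v$ is primitive and $\theta(v,v)=S(v,Nv)=h_1=0$ by (8). Apply Construction 3 to $v$, with $\alpha$ as in (b), and put $F_J:=F$. Then $\beta(K,J)=h$ by (3) and (8), $\beta(J,K)=0$ by (b), and the complement is connected by (a). Also $\mathrm{lk}(K,J)=0$ because $J\cap F_K=\emptyset$. $\square$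

## 10. Correcting $\beta(L_j,L_1)$ by band sums

**Proof of sufficiency in Theorem B.** Let all sequences be recurrent with $b_{j,1}=\hat b_{j,1}$.

**Step 1: a first link, and its error.** Take $(A,S,N)$ and $d_j$ from Lemma 2, and the knot $L_1^\circ$ and surface $G^\circ$ from Lemma 1. For each $j$ apply Construction 3 to $d_j$, with pairwise distinct heights $\eta_j$, curves and arcs in general position, and thin bands. This gives punctured tori $F_j^\circ$ disjoint from $L_1^\circ$, and knots $L_j^\circ=\partial F_j^\circ$ in $S^3\setminus G^\circ$ with $[D_{G^\circ}(L_j^\circ)]=d_j$. The knots are pairwise disjoint: the circles $D_j\times\{\pm\eta_j\}$ lie at different distances from $G^\circ$, and the arcs are in general position. (The surfaces $F_i^\circ$ and $F_j^\circ$ may well intersect.) By (3) and (4),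
$$\beta(L_1^\circ,L_j^\circ)=b_j,\qquad\gamma(L_1^\circ,L_i^\circ,L_j^\circ,G^\circ)=c_{ij}\ (i<j).$$
Put $e_j=\beta(L_j^\circ,L_1^\circ)$. It is recurrent, and $e_{j,1}=b_{j,1}=\hat b_{j,1}$ by (9). So $h_j:=\hat b_j-e_j$ is recurrent with first term $0$. Let $(K_j,J_j)$, $F_{K_j}$, $F_{J_j}$ be as in Lemma 4 for $h_j$. We want to add $K_j$ to $L_j^\circ$ and $J_j$ to $L_1^\circ$: this should add $\beta(K_j,J_j)=h_j$ to $\beta(L_j^\circ,L_1^\circ)$ and $\beta(J_j,K_j)=0$ to $\beta(L_1^\circ,L_j^\circ)$.

**Step 2: choosing the bands.** The aim is to keep the bands away from the surfaces that compute the invariants. Choose disjoint small balls $B_j$ disjoint from $G^\circ$ and from all $F_i^\circ$, and place $(K_j,J_j)$ with $F_{K_j},F_{J_j}$ inside $B_j$. We choose bands $\mathfrak b_j$ from $L_1^\circ$ to $J_j$ and $\mathfrak b_j'$ from $L_j^\circ$ to $K_j$, compatible with orientations, such that: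

* all bands are pairwise disjoint, meet no $B_i$ with $i\ne j$, and away from their attaching arcs meet no link component; each crosses $\partial B_j$ once;
* away from their attaching arcs, $\mathfrak b_j$ and $\mathfrak b_j'$ are disjoint from $G^\circ\cup F_j^\circ\cup F_{K_j}\cup F_{J_j}$.

This is possible. By (a), $S^3\setminus(G^\circ\cup F_j^\circ)$ is connected, and it stays connected after deleting the balls, the links and the cores already chosen. A point of $L_1^\circ=\partial G^\circ$ is not on $F_j^\circ$, and a point of $L_j^\circ=\partial F_j^\circ$ is not on $G^\circ$. So a core can leave either knot, pointing away from the surface that it bounds, and run to $\partial B_j$ in this complement. Inside $B_j$, the complement of $F_{K_j}\cup F_{J_j}$ is connected: it is obtained from the connected set $S^3\setminus(F_{K_j}\cup F_{J_j})$ by removing a ball. It also stays connected after deleting arcs, so the cores can be continued to $J_j$ and $K_j$. Thicken the cores to thin bands, with half twists chosen so that orientations match. Note that $\mathfrak b_j$ and $\mathfrak b_j'$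 may cross $F_i^\circ$ for $i\neq j$.

Let $L_1$ be the band sum of $L_1^\circ$ with all $J_j$, let $L_j$ be the band sum of $L_j^\circ$ and $K_j$ along $\mathfrak b_j'$, and let
$$G=G^\circ\natural_{\mathfrak b_2}F_{J_2}\natural\cdots\natural_{\mathfrak b_m}F_{J_m}.$$
The pieces of $G$ meet only along the attaching arcs, so $G$ is an embedded Seifert surface of $L_1$. It is disjoint from every $L_j$: the knot $L_j^\circ$ misses $G^\circ$ and all balls, $K_j$ lies in $B_j$ and misses $F_{J_j}$, the band $\mathfrak b_j'$ misses $G^\circ$, $F_{J_j}$ and all $B_i$ with $i\ne j$, and the bands $\mathfrak b_i$ miss all link components and all $\mathfrak b_j'$. In particular $\mathrm{lk}(L_1,L_j)=0$.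

**Step 3: the invariants computed with $G$ are unchanged.** We have $H_1(G)=H_1(G^\circ)\oplus\bigoplus_jH_1(F_{J_j})$. A curve inside a ball has linking number $0$ with a curve outside it, so $\theta_G$ is block diagonal, and the summands are $S$-orthogonal and $N$-invariant. The band $\mathfrak b_j'$ misses $G$, so in $S^3\setminus G$ the knot $L_j$ is homologous to $L_j^\circ+K_j$. Its linking numbers are those of $L_j^\circ$ on $H_1(G^\circ)$, those of $K_j$ on $H_1(F_{J_j})$, and zero on $H_1(F_{J_i})$ for $i\ne j$. By (1), $[D_G(L_j)]$ is $d_j$ plus $[D_{F_{J_j}}(K_j)]\in H_1(F_{J_j})$. By (3),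
$$\beta(L_1,L_j)=b_j+\beta(J_j,K_j)=b_j .$$
For $i\ne j$ the extra components of $[D_G(L_i)]$ and $[D_G(L_j)]$ lie in different orthogonal $N$-invariant summands, so by (4) $\gamma(L_1,L_i,L_j,G)=c_{ij}$ for $i<j$.

**Step 4: $\beta(L_j,L_1)=\hat b_j$.** Fix $j$ and look at the sublink $(L_j,L_1)$ only. For $i\ne j$ the ball $B_i$ meets this sublink only in $J_i$ and its band $\mathfrak b_i$, and $\mathfrak b_i$ is disjoint from $L_j$ and from the rest of $L_1$. So there is an isotopy, supported near $B_i\cup\mathfrak b_i$ and fixing $L_j$ and the rest of $L_1$, that shrinks $B_i$ along $\mathfrak b_i$ into a small ball near the attaching arc on $L_1^\circ$. We do this for all $i\ne j$; this is why it did no harm that $\mathfrak b_i$ may cross $F_j^\circ$.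

Let $F=F_j^\circ\natural_{\mathfrak b_j'}F_{K_j}$, a Seifert surface of $L_j$. After the isotopy it is disjoint from $L_1$. Indeed $L_1^\circ$ misses $F_j^\circ$, $\mathfrak b_j'$ and $B_j$, hence the small balls near it also miss $F$. The band $\mathfrak b_j$ misses $F_j^\circ\cup F_{K_j}\cup\mathfrak b_j'$. Finally $J_j$ lies in $B_j$ and misses $F_{K_j}$ and $\mathfrak b_j'$. In $S^3\setminus F$, $L_1$ is homologous to $L_1^\circ+J_j$, as the other $J_i$ are null-homologous in their small balls. As in Step 3, $\theta_F=\theta_{F_j^\circ}\oplus\theta_{F_{K_j}}$, and linking numbers across $\partial B_j$ vanish. So by (1), $[D_F(L_1)]$ is the sum of $[D_{F_j^\circ}(L_1^\circ)]$ and $[D_{F_{K_j}}(J_j)]$, and by (3), with the independence of $\beta$ from choices,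
$$\beta(L_j,L_1)=\beta(L_j^\circ,L_1^\circ)+\beta(K_j,J_j)=e_j+h_j=\hat b_j .$$

**Step 5: linking numbers.** For each $i<j$, band-sum $L_i$, along bands in $S^3\setminus G$ disjoint from the link, with small meridians of $L_j$ until $\mathrm{lk}(L_i,L_j)=\ell_{ij}$. A small meridian of $L_j$ has linking number $0$ with every other component, so different pairs do not interfere. The classes in $H_1(S^3\setminus G)$ do not change, so Step 3 persists. Each meridian bounds a small disc meeting only $L_j$. Hence the sublink $(L_1,L_i)$ changes only by the isotopy that retracts the meridians along their bands, and $(L_1,L_j)$ does not change at all; so Step 4 persists. $\blacksquare$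

## 11. Exchanging $L_i$ and $L_j$, and changing the surface

Here $i\neq j$, and $\delta$ is the sign of Section 4.

**Proof of Proposition C(1).** Put $\ell=\mathrm{lk}(L_i,L_j)$. By (4), $\delta^k\gamma^k=S(N^{k-1}d_i,d_j)$, so over $\mathbb Z[[y]]$
$$\Gamma_{ij}(y)=\ell+y\,S\bigl((1-yN)^{-1}d_i,d_j\bigr).$$
By (2) the adjoint of $1-yN$ is $1-y(1-N)=1-y+yN=(1-y)(1-\bar yN)$ with $\bar y=-y/(1-y)$. Exchange $i$ and $j$, use that $S$ is antisymmetric, and move the operator across:
$$\Gamma_{ji}(y)=\ell-y\,S\bigl(d_i,(1-yN)^{-1}d_j\bigr)=\ell-\tfrac{y}{1-y}\,S\bigl((1-\bar yN)^{-1}d_i,d_j\bigr)=\Gamma_{ij}(\bar y).\qquad\square$$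

We check this in Section 1, where $\delta=1$ and $\ell=0$. There $\Gamma_{23}(y)=\frac{y}{1-y-y^2}$, and substituting $\bar y$ gives
$$\frac{-y(1-y)}{(1-y)^2+y(1-y)-y^2}=\frac{-y(1-y)}{1-y-y^2}=-y-y^3-y^4-2y^5-\cdots .$$
Directly, $\mathrm{lk}(D^k_G(L_3),L_2)$ is the second coordinate of $(0,-1),(1,0),(1,-1),(2,-1),(3,-2),\dots$, that is $-1,0,-1,-1,-2,\dots$, in agreement.

**Proof of Proposition C(2).** The plan is to recognize $\Gamma_{ij,G}(1-t)$ as a linking pairing in the infinite cyclic cover of $S^3\setminus L_1$. This pairing does not know $G$; the surface enters only through the choice of lifts.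

**Step 1: the pairing.** Let $\tilde X$ be the infinite cyclic cover of $S^3\setminus L_1$ and $\Lambda=\mathbb Z[t^{\pm1}]$. Let $t$ be the deck transformation that corresponds to crossing $G$ once in the positive direction, that is, to linking number $+1$ with $L_1$; so $t$ is the same for all Seifert surfaces of $L_1$. Recall that $H_1(\tilde X)$ is annihilated by the Alexander polynomial $\Delta$, and $\Delta(1)=\pm1$. For $1$-cycles $a,b$ in $\tilde X$ such that $a$ is disjoint from all translates of $b$, choose a $2$-chain $c$ with $\Delta a=\partial c$ and put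
$$\langle a,b\rangle=\Delta^{-1}\sum_r(c\cdot t^rb)\,t^r\in\Delta^{-1}\Lambda .$$
This does not depend on $c$: two choices differ by a $2$-cycle $w$, and with $\Delta b=\partial e$,
$$\Delta(t^{-1})\sum_r(w\cdot t^rb)\,t^r=\sum_r(w\cdot t^r\Delta b)\,t^r=\sum_r(w\cdot t^r\partial e)\,t^r=0,$$
since a cycle has intersection number $0$ with a boundary. As $\Lambda$ is a domain and $\Delta(t^{-1})\neq0$, the sum $\sum_r(w\cdot t^rb)t^r$ is zero. By reindexing, and by using $\Delta c$ as a chain bounded by $\Delta\partial c$,
$$\langle ta,b\rangle=t\langle a,b\rangle=\langle a,t^{-1}b\rangle,\qquad \langle\partial c,b\rangle=\sum_r(c\cdot t^rb)\,t^r.\tag{10}$$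
In particular $\langle a,b\rangle$ does not change under an isotopy of $a$ that avoids all translates of $b$. In $\mathbb Z[[1-t]]$ both $t=1-(1-t)$ and $\Delta$ are invertible, the latter because $\Delta(1)=\pm1$. So the values lie in $\mathbb Z[[1-t]]$, into which $\Delta^{-1}\Lambda$ embeds.

**Step 2: one derivative in the cover.** Fix a lift $Y_0$ of $S^3\setminus G$ to $\tilde X$. For $C\subset S^3\setminus G$ let $\tilde C$ be its lift in $Y_0$, and put $b=\tilde L_j$. We claim that, for every closed $1$-manifold $C\subset S^3\setminus G$ disjoint from $L_j$ and $D=D_G(C)$,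
$$\langle\tilde C,b\rangle=\mathrm{lk}(C,L_j)+\delta(1-t)\,\langle\widetilde{D^+},b\rangle.\tag{11}$$
Let $\partial F=C$ be as in the definition of $D=G\cap F$, with $F$ transverse to $L_j$ and normal to $G$ near $D$. Remove a thin neighborhood of $D$ from $F$ to get $F_0\subset S^3\setminus G$. Its boundary is $C+\varepsilon_2(D^+-D^-)$ for a sign $\varepsilon_2$, where $D^\pm$ lie just on the $\pm$ sides of $G$. To find $\varepsilon_2$, use the coordinates of Section 4: $G=(e_1,e_2)$, $\nu_G=e_3$, $F=(e_2,\varepsilon e_3)$, $D=\tau e_2$. Along the upper part of $F_0$ the outward normal at the new boundary is $-e_3$, and $(-e_3,\varepsilon e_2)$ has the orientation of $(e_2,\varepsilon e_3)$. So the boundary orientation is $\varepsilon e_2=\varepsilon\tau D$, and $\varepsilon_2=\varepsilon\tau=\varepsilon_0$. On the lower part the sign is opposite.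

Lift $F_0$ into $Y_0$. Crossing the wall in the positive direction leads from $Y_0$ to $tY_0$, so the lift of $D^-$ in $Y_0$ is isotopic across the lifted wall to $t\,\widetilde{D^+}$. This isotopy avoids the translates of $b$, which stay away from the lifts of $G$. The lift of $F_0$ and $b$ both lie in $Y_0$, so only the term $r=0$ survives in (10), and it is $F_0\cdot L_j=F\cdot L_j=\mathrm{lk}(C,L_j)$. Hence
$$\langle\tilde C,b\rangle+\varepsilon_0(1-t)\langle\widetilde{D^+},b\rangle=\mathrm{lk}(C,L_j),$$
which is (11), as $\delta=-\varepsilon_0$.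

**Step 3: $\langle\tilde L_i,\tilde L_j\rangle=\Gamma_{ij,G}(1-t)$.** Start with $C=L_i$ in (11) and apply (11) again to $(D^1)^+,(D^2)^+,\dots$, where $D^k=D_G^k(L_i)$. Since $L_j\cap G=\emptyset$, $\mathrm{lk}((D^k)^+,L_j)=\mathrm{lk}(D^k,L_j)=\gamma^k(L_1,L_i,L_j,G)$. After $n+1$ applications,
$$\langle\tilde L_i,\tilde L_j\rangle=\mathrm{lk}(L_i,L_j)+\sum_{k=1}^n\delta^k\gamma^k(1-t)^k+\delta^{n+1}(1-t)^{n+1}\bigl\langle\widetilde{(D^{n+1})^+},b\bigr\rangle .$$
The last pairing is in $\mathbb Z[[1-t]]$, so the remainder tends to $0$ there, and the claim follows.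

**Step 4: changing $G$.** Replacing $G$ by $G'$ replaces the lifts of $L_i$ and $L_j$ by translates. By (10), $\Gamma_{ij,G'}(1-t)=t^s\,\Gamma_{ij,G}(1-t)$ for some $s\in\mathbb Z$. With $y=1-t$ this is $\Gamma_{ij,G'}=(1-y)^s\Gamma_{ij,G}$.

We also need $s$ explicitly. Let $\omega$ be a path from $L_i$ to $L_j$ in $S^3\setminus L_1$. Lifted from a point of $\tilde L_i\subset Y_0$, it ends on $t^{\omega\cdot G}\tilde L_j$. Choose the lift of $S^3\setminus G'$ that contains the same $\tilde L_i$, and let $\tilde L_j'$ be the lift of $L_j$ in it; then the same path ends on $t^{\omega\cdot G'}\tilde L_j'$. So $\tilde L_j'=t^{\omega\cdot G-\omega\cdot G'}\tilde L_j$. By (10), $\langle\tilde L_i,\tilde L_j'\rangle=t^{\omega\cdot G'-\omega\cdot G}\langle\tilde L_i,\tilde L_j\rangle$, so $s=\omega\cdot G'-\omega\cdot G$ is a possible choice of $s$.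

**Step 5: every $s$ occurs.** For $s=0$ take $G'=G$. Let $T'$ be the boundary of a thin solid torus around $L_j$ missing $G\cup L_i$. Choose an arc that leaves $G$ from its $+$ side or from its $-$ side and ends on the outside of $T'$, with interior disjoint from $G\cup T'\cup L_i\cup L_j$. It exists because $S^3\setminus G$ is connected and stays so after removing $L_i$ and the solid torus. Tube $G$ to $T'$ along this arc. The region just outside the tube touches both the chosen side of $G$ and the outer side of $T'$. So the orientations match if $T'$ is oriented by its outward normal when the arc leaves from the $+$ side, and by its inward normal when it leaves from the $-$ side. The new surface $G'$ is a Seifert surface of $L_1$ disjoint from $L_i\cup L_j$.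

Choose $\omega$ off the solid tube along the arc. Then $\omega\cdot G'-\omega\cdot G=\omega\cdot T'$. The path $\omega$ starts outside $T'$ and ends inside, so $\omega\cdot T'=-1$ for the outward normal and $+1$ for the inward normal. Both signs are thus available. Repeating the construction with the new surface and thinner tori around $L_j$ adds up these values, so every $s\in\mathbb Z$ occurs. $\blacksquare$
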